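\title{Completeness of glued Dirichlet--Selberg domains in $SL(n,\mathbb{R})/SO(n)$}

\begin{abstract}
In the space $\mathcal{X}_n=SL(n,\mathbb{R})/SO(n)$ of positive definite matrices of determinant one, the Selberg invariant $s(X,Y)=\operatorname{tr}(X^{-1}Y)$ defines analogues of Dirichlet domains that are convex polytopes in the projective model. Let $D$ be such a domain, defined by finitely many elements of a group, with its facets paired, and let $M$ be the space obtained by gluing the paired facets. We prove a conjecture of Kapovich: if $M$ is an $\mathcal{X}_n$-manifold or orbifold, then $M$ is complete and $D$ is a fundamental domain for the group generated by the facet pairings. Completeness needs neither finiteness nor the orbifold structure, because $\log s(X,\cdot)$ descends to a proper Lipschitz function on $M$. We also show that the orbifold condition is necessary for $D$ to be a locally finite fundamental domain, and we characterize when $D$ is such a domain for the whole group.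
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Dirichlet--Selberg domains}

Let $n\ge 2$, let $P\subset\operatorname{Sym}_n(\mathbb{R})$ be the open convex cone of positive definite symmetric matrices, and let
\[
\mathcal{X}_n=\{Y\in P:\det Y=1\}.
\]
The group $SL(n,\mathbb{R})$ acts transitively on $\mathcal{X}_n$ by $g.Y=gYg^T$. The stabilizer of the identity matrix $I$ is $SO(n)$, so $\mathcal{X}_n=SL(n,\mathbb{R})/SO(n)$, and the kernel of the action is $Z=\{\pm1\}\cap SL(n,\mathbb{R})$. The action preserves two geometries on $\mathcal{X}_n$.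

The first is Riemannian. Since $SO(n)$ acts irreducibly on the traceless symmetric matrices, an invariant Riemannian metric is unique up to scale; it is
\[
\langle V,V\rangle_Y=c\,\operatorname{tr}(Y^{-1}VY^{-1}V)
\]
for a constant $c>0$, which we fix. We write $d$ for its distance, $B(x,r)$ for open balls and $\operatorname{Isom}(\mathcal{X}_n)$ for the full isometry group.

The second is projective. The normalization $\nu:P\to\mathcal{X}_n$, $\nu(Y)=(\det Y)^{-1/n}Y$, identifies $\mathcal{X}_n$ with the image of $P$ in the projective space $\mathbf{P}(\operatorname{Sym}_n(\mathbb{R}))$. A \emph{hyperplane} is a nonempty set $\{Y\in\mathcal{X}_n:\operatorname{tr}(AY)=0\}$ with $0\ne A\in\operatorname{Sym}_n(\mathbb{R})$, and a \emph{half-space} is a set $\{Y\in\mathcal{X}_n:\operatorname{tr}(AY)\ge0\}$. The \emph{segment} $[Y,Y']$ is the image under $\nu$ of the straight segment from $Y$ to $Y'$ in $P$; the word segment always has this meaning, and half-spaces contain the segment between any two of their points. A \emph{convex polytope} is an intersection of half-spaces that has nonempty interior. Its \emph{faces} are the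 polytope itself and its nonempty intersections with supporting hyperplanes, that is, with hyperplanes that leave the polytope on one side. \emph{Facets} are the faces of codimension one, and the polytope is \emph{finitely-sided} if it has finitely many facets.

The \emph{Selberg invariant} of $X,Y\in\mathcal{X}_n$ is $s(X,Y)=\operatorname{tr}(X^{-1}Y)$. It behaves like a distance in two respects. It is invariant, $s(g.X,g.Y)=s(X,Y)$. And $s(X,Y)\ge n$ with equality only for $X=Y$, by the inequality of arithmetic and geometric means applied to the eigenvalues of $X^{-1/2}YX^{-1/2}$, whose product is $1$. Unlike a distance, it is linear in $Y$. Hence for $X\neq X'$ the \emph{bisector}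
\[
\operatorname{Bis}(X,X')=\{Y\in\mathcal{X}_n:\operatorname{tr}((X^{-1}-X'^{-1})Y)=0\}
\]
is a hyperplane; it is nonempty because the defining function is negative at $X$ and positive at $X'$. For $X\in\mathcal{X}_n$ and a subset $\Gamma_0\subset SL(n,\mathbb{R})$, the \emph{Dirichlet--Selberg domain} centered at $X$ is
\[
DS(X,\Gamma_0)=\{Y\in\mathcal{X}_n: s(X,Y)\le s(g.X,Y)\ \text{for all } g\in\Gamma_0\}.
\]
Each $g$ with $g.X\ne X$ contributes a half-space bounded by $\operatorname{Bis}(X,g.X)$, and the other $g$ impose no condition. So $DS(X,\Gamma_0)$ is closed, contains $X$, and is a convex polytope when its interior is nonempty.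

For a group $\Gamma$, the domain $DS(X,\Gamma)$ is a fundamental domain as soon as $X$ is an interior point of it and the stabilizer of $X$ lies in $Z$ (Lemma~\ref{lem:DSgroup}). If $\Gamma$ is given by generators $g_1,\dots,g_m$, however, one can only write down finitely many of the inequalities. Let $\Gamma_l\subset\Gamma$ be the finite set of elements represented by words of length at most $l$ in the letters $g_i^{\pm1}$. The polytope $D=DS(X,\Gamma_l)$ contains $DS(X,\Gamma)$, and one wants to recognize from $D$ alone whether its translates tile $\mathcal{X}_n$. The natural test is to glue the facets of $D$ as they would be glued in a tiling and to look at the resulting space.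

\subsection{Gluing the facets}

\begin{definition}\label{def:exact}
The polytope $D=DS(X,\Gamma_l)$ is \emph{exact} if to each facet $F$ there are assigned a facet $F'$ and an element $g_F\in\Gamma_l$ such that
\[
F=D\cap\operatorname{Bis}(X,g_F.X),\quad F'=D\cap\operatorname{Bis}(X,g_F^{-1}.X),\quad g_F.F'=F,\quad g_{F'}=g_F^{-1}.
\]
The $g_F$ are the \emph{facet pairings}, and $\Gamma_D$ is the subgroup they generate. Points $Y\in F$ and $Y'\in F'$ are \emph{paired} if $Y'=g_F^{-1}.Y$. Let $\sim$ be the equivalence relation on $D$ generated by the pairing, $M=D/{\sim}$, and $q:D\to M$ the quotient map.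
\end{definition}

Distances in $M$ are measured by walking inside $D$ and jumping for free between equivalent points. A \emph{chain} from $p\in M$ to $p'\in M$ is a finite sequence of rectifiable paths $c_0,\dots,c_k$ in $D$ such that $c_0$ starts in the class $p$, the end of $c_i$ is equivalent to the start of $c_{i+1}$, and $c_k$ ends in the class $p'$. Its length is the sum of the lengths of the $c_i$ with respect to $d$, and $d_M(p,p')$ is the infimum of the lengths of chains from $p$ to $p'$. This definition makes sense for any equivalence relation on $D$; it gives a pseudometric, that is, distinct points may have distance zero.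

The \emph{tiling condition} asks that $M$, with this path metric, be an $\mathcal{X}_n$-manifold or $\mathcal{X}_n$-orbifold. We use it in the following precise form.

\begin{definition}\label{def:tiling}
A \emph{chart} is a map $\varphi:B(x,r)\to M$ together with a finite group $G<\operatorname{Isom}(\mathcal{X}_n)$ fixing $x$, such that $\varphi\circ g=\varphi$ for $g\in G$ and $\varphi$ induces an isometry of $B(x,r)/G$, with the metric $\min_{g\in G}d(y,gz)$, onto the ball $B_M(\varphi(x),r)$ of $M$. The chart is \emph{centered at} $\varphi(x)$. The exact polytope $D$ satisfies the \emph{tiling condition} if $d_M$ is a metric and there is a family of charts, the \emph{atlas}, such that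
\begin{enumerate}
\item[(T1)] every point of $M$ is the center of a chart of the atlas;
\item[(T2)] if $\varphi,\varphi'$ belong to the atlas and $\varphi(y)=\varphi'(y')$, there is $h\in\operatorname{Isom}(\mathcal{X}_n)$ with $hy=y'$ and $\varphi'\circ h=\varphi$ near $y$.
\end{enumerate}
\end{definition}

Manifolds are the case in which all groups $G$ are trivial. Allowing all of $\operatorname{Isom}(\mathcal{X}_n)$ is the weakest hypothesis; a structure with local groups and transition maps in $SL(n,\mathbb{R})$ is a special case.

Finally, $D$ is a \emph{locally finite fundamental domain} for a subgroup $\Gamma'<SL(n,\mathbb{R})$ if the translates $\gamma D$ $(\gamma\in\Gamma')$ cover $\mathcal{X}_n$, if $\gamma\operatorname{int}D\cap\operatorname{int}D=\emptyset$ for $\gamma\in\Gamma'\setminus Z$, and if each compact set meets $\gamma D$ for only finitely many $\gamma\in\Gamma'$. The quotient $\mathcal{X}_n/\Gamma'$ carries the distance $\bar d(\Gamma' y,\Gamma' y')=\inf_{\gamma\in\Gamma'}d(y,\gamma.y')$.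

\subsection{The conjecture and the results}

The tiling condition is local: it says that around each point of $M$ the copies of $D$ fit together as they would in a tiling. A tiling of the whole space requires more, namely that $M$ be complete, and for a general polytope with paired facets completeness does not follow from the local condition (Example~\ref{ex:strip}). The following conjecture of Kapovich, stated in \cite{Du}, says that for Dirichlet--Selberg domains it does.

\begin{quote}
\emph{Let $D=DS(X,\Gamma_l)$ be a finitely-sided Dirichlet--Selberg domain in $\mathcal{X}_n$ satisfying the tiling condition. Then $M=D/{\sim}$ is complete. In particular, $D$ is a fundamental domain for the subgroup generated by its facet pairings.}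
\end{quote}

The conjecture is true.

\begin{theorem}\label{thm:main}
Let $D=DS(X,\Gamma_l)$ be an exact convex polytope satisfying the tiling condition. Then $M$ is complete, $\Gamma_D$ is discrete, $D$ is a locally finite fundamental domain for $\Gamma_D$, and $M$ is isometric to $\mathcal{X}_n/\Gamma_D$.
\end{theorem}

Finite-sidedness need not be assumed, since it follows from the finiteness of $\Gamma_l$ (Lemma~\ref{lem:facets}). Completeness alone holds in much greater generality, with no finiteness, exactness or tiling hypothesis.

\begin{theorem}\label{thm:complete}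
Let $\Gamma_0\subset SL(n,\mathbb{R})$ be any subset and $D=DS(X,\Gamma_0)$. Let $\sim$ be the equivalence relation on $D$ generated by any family of pairs $(Y,g^{-1}.Y)$ with $g\in SL(n,\mathbb{R})$, $Y\in D$, $g^{-1}.Y\in D$ and $s(X,Y)=s(g.X,Y)$. Let $M=D/{\sim}$ and let $q:D\to M$ be the quotient map. Then the pseudometric space $(M,d_M)$ is complete and all its closed balls are compact. For $Y\in D$,
\[
d(X,Y)\le (n-1)\,d_M(q(X),q(Y))+\sqrt{c\,n(n-1)}\,\log n .
\]
\end{theorem}

The tiling condition serves only to pass from completeness to the fundamental domain, and for that step it is also necessary.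

\begin{theorem}\label{thm:converse}
Let $D=DS(X,\Gamma_l)$ be an exact convex polytope. The following are equivalent:
\begin{enumerate}
\item[(a)] $D$ satisfies the tiling condition;
\item[(b)] $D$ is a locally finite fundamental domain for $\Gamma_D$;
\item[(c)] $D=DS(X,\Gamma_D)$ and $\operatorname{Stab}_{\Gamma_D}(X)\subset Z$.
\end{enumerate}
If they hold, then the following are equivalent as well:
\begin{enumerate}
\item[(i)] $D$ is a locally finite fundamental domain for $\Gamma$;
\item[(ii)] each generator $g_i$ lies in $Z\Gamma_D$;
\item[(iii)] $D=DS(X,\Gamma)$ and $\operatorname{Stab}_\Gamma(X)\subset Z$.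
\end{enumerate}
\end{theorem}

Conditions (i)--(iii) do not follow from (a)--(c): if $X=I$ and $\Gamma$ is generated by an element of $SO(n)\setminus Z$, then $D=\mathcal{X}_n$ has no facets, $\Gamma_D$ is trivial, (a)--(c) hold and (ii) fails.

Section~\ref{sec:plane} shows the mechanism of completeness for $n=2$, and Section~\ref{sec:complete} proves Theorem~\ref{thm:complete}. Section~\ref{sec:facets} collects the projective geometry of $D$. Section~\ref{sec:develop} uses completeness to build a map $\pi:\mathcal{X}_n\to M$ extending $q$, and Section~\ref{sec:deck} identifies its group of symmetries with $\Gamma_D$, which proves Theorem~\ref{thm:main}. Section~\ref{sec:converse} proves Theorem~\ref{thm:converse}.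

Throughout, the center $X$ is fixed, and for $\gamma\in SL(n,\mathbb{R})$ we let $\ell_\gamma$ be the linear function $\ell_\gamma(Y)=\operatorname{tr}((\gamma.X)^{-1}Y)$ on $\operatorname{Sym}_n(\mathbb{R})$. On $\mathcal{X}_n$ it equals $s(\gamma.X,\cdot)$, so $DS(X,\Gamma_0)=\{\ell_1\le\ell_g\ \text{for all } g\in\Gamma_0\}$, and invariance of $s$ reads
\begin{equation}\label{eq:inv}
\ell_{\gamma\delta}(\gamma.Y)=\ell_\delta(Y).
\end{equation}
Points of $\mathcal{X}_n$ are written $Y,Y'$ where matrices are computed with, and $x,y,z,w$ where only the geometry matters.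

\section{The hyperbolic plane, and what changes for $n\ge3$}\label{sec:plane}

\subsection{Standard facts}

We use the following facts of Riemannian geometry.
\begin{enumerate}
\item[(R1)] $\mathcal{X}_n$ is a real analytic Hadamard manifold: complete, simply connected, of nonpositive curvature. Any two points are joined by a unique geodesic, which is the only shortest path between them; open and closed balls are geodesically convex; closed bounded sets are compact. The geodesics through $I$ are the curves $t\mapsto\exp(tV)$ with $V$ symmetric and traceless. Hence, if $Y$ has eigenvalues $e^{\lambda_1},\dots,e^{\lambda_n}$, then $d(I,Y)=\sqrt{c}\,\|\lambda\|$ with $\|\lambda\|^2=\sum\lambda_i^2$.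
\item[(R2)] An isometry of $\mathcal{X}_n$ is determined by its value and differential at one point. In particular, two isometries that agree on a nonempty open set are equal.
\item[(R3)] (Myers--Steenrod.) A distance-preserving bijection between Riemannian manifolds is a smooth Riemannian isometry.
\item[(R4)] An isometry between connected open subsets of complete simply connected analytic Riemannian manifolds extends to an isometry of the manifolds \cite[Ch.~VI, Cor.~6.4]{KN}.
\end{enumerate}

\subsection{Three polygons}

Let $n=2$ and $c=\tfrac12$. Send $z=u+iv$ in the upper half-plane to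
\[
Y(z)=\frac1v\begin{pmatrix}u^2+v^2&u\\ u&1\end{pmatrix}=h.I,\qquad h=\begin{pmatrix}\sqrt v&u/\sqrt v\\0&1/\sqrt v\end{pmatrix}.
\]
The M\"obius transformation of $h$ sends $i$ to $z$, and $SO(2)$ is the stabilizer of both $i$ and $I$. So $z\mapsto Y(z)$ is an equivariant bijection onto $\mathcal{X}_2$. The curve $e^ti$ has hyperbolic speed $1$, and its image $\operatorname{diag}(e^t,e^{-t})$ has speed $\sqrt{2c}=1$; as the invariant metric is unique up to scale, $\mathcal{X}_2$ is the hyperbolic plane. Every pair of points at distance $t$ can be moved to the pair $I$, $\operatorname{diag}(e^t,e^{-t})$, so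
\[
s(X,Y)=2\cosh d(X,Y)\qquad(n=2,\ c=\tfrac12),
\]
and Dirichlet--Selberg domains are the usual Dirichlet domains. In the first two examples $g=\operatorname{diag}(\sqrt2,1/\sqrt2)$, which acts by $z\mapsto2z$.

\begin{example}[a glued polygon that is not complete]\label{ex:strip}
Let $S=\{1\le\operatorname{Re}z\le2\}$. Since $\operatorname{Re}z=Y_{12}/Y_{22}$, this is a two-sided convex polytope in $\mathcal{X}_2$, and $g$ maps its left side onto its right side. The glued space is the quotient of the quadrant $\{\operatorname{Re}z>0\}$ by $z\mapsto 2z$, a hyperbolic surface without singular points. Let $p_k$ be the class of $2+2^ki$. The horizontal path from $2+2^ki$ to $1+2^ki$ has length $2^{-k}$, and $1+2^ki$ is glued to $2+2^{k+1}i$. So $d_M(p_k,p_{k+1})\le2^{-k}$ and $(p_k)$ is Cauchy. It has no limit: the function $\arg z$ is invariant under $g$ and $1$-Lipschitz, because $|d\arg z|\le|dz|/|z|\le|dz|/\operatorname{Im}z$, so it descends to a continuous function on the glued space; and $\arg p_k\to\pi/2$, while $\arg z<\pi/2$ on $S$. The translates of $S$ cover only the quadrant. The jumps carry the sequence off to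 infinity in $S$ at no cost in length.
\end{example}

\begin{example}[the Dirichlet--Selberg domain of the same group]\label{ex:annulus}
Let $X=I$, which corresponds to $i$, and $\Gamma_1=\{1,g,g^{-1}\}$. Then $\ell_1=(|z|^2+1)/v$ and $\ell_g=(\tfrac12|z|^2+2)/v$, so $\ell_1\le\ell_g$ means $|z|^2\le2$; in the same way $\ell_1\le\ell_{g^{-1}}$ means $|z|^2\ge\tfrac12$. Thus $D=\{\tfrac12\le|z|^2\le2\}$ is exact, and $g$ pairs $e^{i\theta}/\sqrt2$ with $\sqrt2e^{i\theta}$. At both points $s(X,\cdot)=3/(\sqrt2\sin\theta)$. So a jump does not change the distance to $i$, a chain of length at most $R$ starting at $i$ stays in the compact set $D\cap\overline{B(i,R)}$, and no Cauchy sequence can escape.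
\end{example}

\begin{example}[complete, but not a tiling]\label{ex:cone}
Let $g$ be a rotation of the hyperbolic plane by an angle $\theta\in(0,\pi)$ about a point $o\ne X$, and let $\phi$ be the polar angle at $o$ measured from the ray through $X$. By the hyperbolic law of cosines, a point is at least as close to $X$ as to $g^{\pm1}.X$ if and only if it is $o$ or $\cos\phi\ge\cos(\phi\mp\theta)$. Hence $D=DS(X,\{1,g,g^{-1}\})$ is the sector $|\phi|\le\theta/2$, it is exact, and $M$ is a cone of angle $\theta$. It is complete by Theorem~\ref{thm:complete}. If $\theta/\pi$ is irrational, $\Gamma_D=\langle g\rangle$ is an infinite group fixing $o$, so $D$ is not a locally finite fundamental domain. Theorem~\ref{thm:main} therefore fails without the tiling condition.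
\end{example}

\subsection{Higher rank}

The argument of Example~\ref{ex:annulus} used that $d(X,\cdot)$ is preserved by the pairings, is Lipschitz and is proper. For $n\ge3$ two things change.

First, $s$ is no longer a function of $d$, and a point of $\operatorname{Bis}(X,X')$ need not be equidistant from $X$ and $X'$. For $n=3$ let $Y_t=\operatorname{diag}(e^{2t},e^{-t},e^{-t})$, so that $d(I,Y_t^{\pm1})=\sqrt{6c}\,t$ for $t\ge0$. For $t>0$ we have $\operatorname{tr}Y_t-\operatorname{tr}Y_t^{-1}=2\sinh2t-4\sinh t>0$. As $u\mapsto\operatorname{tr}Y_u^{-1}$ is continuous and unbounded, there is $u>t$ with $\operatorname{tr}Y_u^{-1}=\operatorname{tr}Y_t$. Then $I\in\operatorname{Bis}(Y_t^{-1},Y_u)$, at different distances from the two points. So $d(X,\cdot)$ is not the function to follow along a chain. The function $s(X,\cdot)$ is preserved by the pairings, but it grows exponentially along geodesics; its logarithm will turn out to be Lipschitz and proper.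

Second, half-spaces need not be geodesically convex: the half-space $Y_{11}+Y_{22}-3Y_{33}\ge0$ contains the points $t=\pm1$ of the geodesic $\operatorname{diag}(e^t,e^{-t},1)$, as $2\cosh1>3$, but not the point $t=0$. Nearby points of $D$ must therefore be joined inside $D$ by segments rather than geodesics, and we need to know that short segments have small length.

\section{Completeness}\label{sec:complete}

Put
\[
\alpha=\sqrt{\frac{n-1}{cn}},\qquad\beta=\sqrt{c\,n(n-1)},\qquad\text{so that }\alpha\beta=n-1 .
\]
We write $\|V\|_F=(\operatorname{tr}V^2)^{1/2}$ and $\|V\|_{op}$ for the Frobenius and operator norms of a symmetric matrix.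

\begin{lemma}\label{lem:est}
For all $X',Y,Y'\in\mathcal{X}_n$,
\begin{enumerate}
\item[(1)] $|\log s(X',Y)-\log s(X',Y')|\le\alpha\,d(Y,Y')$;
\item[(2)] $d(X',Y)\le\beta\log s(X',Y)$.
\end{enumerate}
In particular, the sets $\{Y:\log s(X',Y)\le R\}$ are compact.
\end{lemma}

\begin{proof}
Both $s$ and $d$ are invariant and the action is transitive, so we may take $X'=I$ and $s(X',Y)=\operatorname{tr}Y$.

(1) Let $Y(t)$ be a smooth curve in $\mathcal{X}_n$ and write $\dot Y=Y^{1/2}VY^{1/2}$ with $V$ symmetric. Then $\operatorname{tr}V=\operatorname{tr}(Y^{-1}\dot Y)=\frac{d}{dt}\log\det Y=0$, and the speed of the curve is $\sqrt c\,\|V\|_F$. In an orthonormal basis of eigenvectors of $V$, with eigenvalues $v_i$, we have $\operatorname{tr}(YV)=\sum Y_{ii}v_i$ with $Y_{ii}>0$. Hence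
\[
\Big|\frac{d}{dt}\operatorname{tr}Y\Big|=|\operatorname{tr}(YV)|\le\|V\|_{op}\operatorname{tr}Y .
\]
If $v$ is an eigenvalue of $V$, the other $n-1$ eigenvalues sum to $-v$, so by the Cauchy--Schwarz inequality $\|V\|_F^2\ge v^2+\frac{v^2}{n-1}=\frac{n}{n-1}v^2$. Thus $|\frac{d}{dt}\log\operatorname{tr}Y|\le\sqrt{(n-1)/n}\,\|V\|_F$, which is $\alpha$ times the speed. Integrate along the geodesic from $Y$ to $Y'$.

(2) Let $e^{\lambda_i}$ be the eigenvalues of $Y$, so $\sum\lambda_i=0$. Put $\mu=\max_i\lambda_i\ge0$ and $\mu_i=\mu-\lambda_i\ge0$. Then $\sum\mu_i=n\mu$ and $\sum\mu_i^2=n\mu^2+\|\lambda\|^2$. Since the $\mu_i$ are nonnegative, $\sum\mu_i^2\le(\sum\mu_i)^2=n^2\mu^2$, so $\|\lambda\|^2\le n(n-1)\mu^2$. By (R1), $d(I,Y)\le\beta\mu$, and $\mu\le\log\operatorname{tr}Y$ because $e^\mu$ is one of the terms of the trace. The sublevel sets are closed and, by (2), bounded.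
\end{proof}

\begin{remark}
Both constants are sharp. The geodesics $\operatorname{diag}(e^{(n-1)t},e^{-t},\dots,e^{-t})$ and $\operatorname{diag}(e^t,\dots,e^t,e^{-(n-1)t})$ have speed $\beta$. Along the first, $\frac{d}{dt}\log\operatorname{tr}\to n-1=\alpha\beta$; along the second, $\log\operatorname{tr}=t+O(1)$ as $t\to\infty$. For $n=2$, $c=\frac12$ we have $\alpha=\beta=1$, and the lemma says that $\log(2\cosh t)$ has slope at most $1$ and is at least $t$.
\end{remark}

\begin{lemma}\label{lem:seg}
The segment $[Y,Y']$ has finite length, and for fixed $Y$ this length tends to $0$ as $Y'\to Y$.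
\end{lemma}

\begin{proof}
Let $W_t=(1-t)Y+tY'$ and $V_t=W_t^{-1/2}(Y'-Y)W_t^{-1/2}$. Write $\nu(W_t)=u_tW_t$ with $u_t=(\det W_t)^{-1/n}$. Then $\dot u_t/u_t=-\frac1n\operatorname{tr}V_t$, and
\[
(u_tW_t)^{-1/2}\,\tfrac{d}{dt}(u_tW_t)\,(u_tW_t)^{-1/2}=V_t-\tfrac1n(\operatorname{tr}V_t)I .
\]
This is the orthogonal projection of $V_t$ to the traceless matrices, so the speed of $\nu(W_t)$ is at most $\sqrt c\,\|V_t\|_F\le\sqrt c\,\|W_t^{-1}\|_{op}\|Y'-Y\|_F$. The smallest eigenvalue of $W_t$ is at least the smaller of the smallest eigenvalues of $Y$ and $Y'$, so the length is at most $\sqrt c\,\max(\|Y^{-1}\|_{op},\|Y'^{-1}\|_{op})\,\|Y'-Y\|_F$.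
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:complete}]
Let $f=\log s(X,\cdot)$ on $\mathcal{X}_n$.

\emph{The function $f$ descends to $M$.} For a generating pair $(Y,g^{-1}.Y)$, equation \eqref{eq:inv} and the hypothesis $s(X,Y)=s(g.X,Y)$ give
\[
s(X,g^{-1}.Y)=\ell_1(g^{-1}.Y)=\ell_g(Y)=s(g.X,Y)=s(X,Y).
\]
So $f$ is constant on equivalence classes and induces $f_M:M\to\mathbb{R}$ with $f_M\circ q=f|_D$. Along a chain, $f$ changes by at most $\alpha$ times the length on each path, by Lemma~\ref{lem:est}(1), and does not change at the jumps. Hence
\begin{equation}\label{eq:lip}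
|f_M(p)-f_M(p')|\le\alpha\,d_M(p,p').
\end{equation}

\emph{The map $q$ is continuous} from $D$, with the subspace topology, to $(M,d_M)$. Indeed $[Y,Y']\subset D$ for $Y,Y'\in D$, so $d_M(q(Y),q(Y'))$ is at most the length of $[Y,Y']$. By Lemma~\ref{lem:seg}, $d_M$ is finite and $q$ is continuous.

\emph{Completeness.} Let $(p_k)$ be a Cauchy sequence in $M$ and choose $Y_k\in D$ with $q(Y_k)=p_k$. By \eqref{eq:lip}, $f(Y_k)=f_M(p_k)$ is bounded. By Lemma~\ref{lem:est} the $Y_k$ lie in a compact set, and $D$ is closed, so a subsequence converges to some $Y\in D$. The corresponding subsequence of $(p_k)$ converges to $q(Y)$, and since $(p_k)$ is Cauchy, $p_k\to q(Y)$.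

\emph{Balls.} By \eqref{eq:lip}, the closed ball $\{p:d_M(p_0,p)\le R\}$ lies in $q(D\cap\{f\le f_M(p_0)+\alpha R\})$, the continuous image of a compact set. A closed subset of a compact space is compact.

\emph{The estimate.} We have $X\in D$ and $f(X)=\log n$. By Lemma~\ref{lem:est}(2) and \eqref{eq:lip},
\[
d(X,Y)\le\beta f(Y)\le\beta\big(\log n+\alpha\,d_M(q(X),q(Y))\big),
\]
and $\alpha\beta=n-1$.
\end{proof}

Theorem~\ref{thm:complete} applies to an exact polytope, because $F\subset\operatorname{Bis}(X,g_F.X)$ means that $s(X,Y)=s(g_F.X,Y)$ for $Y\in F$. This is the property that the strip of Example~\ref{ex:strip} lacks, and it proves the first claim of Theorem~\ref{thm:main}. The functions $f$, $f_M$ and the continuity of $q$ are used again below.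

\section{Facets, tiles and generic segments}\label{sec:facets}

From now on $D=DS(X,\Gamma_l)$ is an exact convex polytope. The translates $\gamma D$ with $\gamma\in\Gamma_D$ are called \emph{tiles}. We write $\bar\gamma$ and $\bar\Gamma_D$ for the images of $\gamma$ and $\Gamma_D$ in $\operatorname{Isom}(\mathcal{X}_n)$. A subset of $\mathcal{X}_n$ is \emph{null} if the cone over it in $P$ has Lebesgue measure zero. Hyperplanes are null, nonempty open sets are not, and countable unions of null sets are null. We shall use that a nonzero linear function that vanishes at a point of the open cone $P$ takes both signs near that point, and that a hyperplane determines its linear equation up to a scalar.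

The plan for all global statements about tiles is to move along a segment that crosses from tile to tile only through the interiors of facets, where the picture is that of two half-spaces.

\begin{lemma}\label{lem:facets}
The polytope $D$ has finitely many facets $F_1,\dots,F_k$, and the bisectors $H_i=\operatorname{Bis}(X,g_{F_i}.X)$ are pairwise distinct hyperplanes. Moreover:
\begin{enumerate}
\item[(1)] $D=\bigcap_i\{\ell_1\le\ell_{g_{F_i}}\}$ and $\operatorname{int}D=\bigcap_i\{\ell_1<\ell_{g_{F_i}}\}$; the set $\operatorname{int}D$ contains $X$, is connected, and is dense in $D$;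
\item[(2)] let $\Sigma_0$ be the set of points of $D$ that lie on at least two of the $H_i$, and put $F^\circ=F\setminus\Sigma_0$ for a facet $F$. Then $F^\circ$ is the interior of $F$ relative to its hyperplane, it is nonempty, and $g_F.F'^\circ=F^\circ$;
\item[(3)] $D$ is the disjoint union of $\operatorname{int}D$, the sets $F_i^\circ$, and $\Sigma_0$;
\item[(4)] a point of $\operatorname{int}D$ is equivalent only to itself.
\end{enumerate}
\end{lemma}

\begin{proof}
The set $D$ is cut out by the finitely many inequalities $\ell_1\le\ell_g$ with $g\in\Gamma_l$, $g.X\ne X$, and all of them are strict at $X$. Discard redundant inequalities one at a time until none is redundant, and let $H_1,\dots,H_k$ be the hyperplanes of those that remain. They are distinct: two inequalities with the same hyperplane that are both strict at $X$ define the same half-space. A point of $D$ where all $k$ inequalities are strict is interior, and a point on some $H_i$ is not, since the $i$-th inequality fails at points nearby. So $\operatorname{int}D$ is given by the strict inequalities. It contains the segment from $X$ to each of its points,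 so it is connected, and for $Y\in D$ it contains $[X,Y]\setminus\{Y\}$, so it is dense in $D$.

We show that the facets are the sets $D\cap H_i$. For each $i$ some $Y\in\mathcal{X}_n$ violates the $i$-th inequality and satisfies the others. The segment $[X,Y]$ meets $H_i$ at a point other than $Y$, and there the other inequalities are strict. So $D\cap H_i$ has nonempty interior in the supporting hyperplane $H_i$ and is a facet. Conversely, let $D\cap H$ be a facet, with $H$ supporting. It is a convex set of full dimension in $H$, so it contains a nonempty open subset $O$ of $H$. No point of $H$ is interior to $D$, so $O\subset\bigcup_i(H_i\cap H)$. If $H$ differed from every $H_i$, this would cover $O$ by finitely many subspaces of codimension one in $H$, which is impossible. So $H=H_i$ for some $i$.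

Let $F_i=D\cap H_i$. If $g_{F_i}$ fixed $X$, then $\operatorname{Bis}(X,g_{F_i}.X)$ would be all of $\mathcal{X}_n$ and $F_i=D$, which is false. So this bisector is a hyperplane containing an open subset of $H_i$, hence equal to $H_i$, and $\{\ell_1\le\ell_{g_{F_i}}\}$ is the side of $H_i$ containing $X$. This proves (1), and (3) follows.

For (2), a point of $F_i$ on no other $H_j$ satisfies the other inequalities strictly, so it is interior to $F_i$ in $H_i$. At a point of $H_i\cap H_j$ with $j\ne i$, the $j$-th linear function restricted to the span of $H_i$ is nonzero and vanishes, so the $j$-th inequality fails at nearby points of $H_i$. By \eqref{eq:inv}, $g_F$ maps $\{\ell_1=\ell_{g_F^{-1}}\}$ homeomorphically onto $\{\ell_{g_F}=\ell_1\}$, and it maps $F'$ onto $F$, so it matches the relative interiors. Finally, only points of facets are paired, which gives (4).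
\end{proof}

\begin{lemma}[crossing a facet]\label{lem:cross}
Let $F$ be a facet and $\delta\in\Gamma_D$. Each $y\in\delta F^\circ$ has a neighborhood $W$ with
\[
W\cap\delta D=W\cap\{\ell_\delta\le\ell_{\delta g_F}\},\qquad W\cap\delta g_FD=W\cap\{\ell_{\delta g_F}\le\ell_\delta\}.
\]
In particular $W\subset\delta D\cup\delta g_FD$.
\end{lemma}

\begin{proof}
By \eqref{eq:inv} it suffices to treat $\delta=1$. At $y\in F^\circ$ all inequalities defining $D$ except $\ell_1\le\ell_{g_F}$ are strict, which gives the first equality. The point $g_F^{-1}.y$ lies in $F'^\circ$, and the hyperplane of $F'$ is $\operatorname{Bis}(X,g_F^{-1}.X)$, so near this point $D$ coincides with $\{\ell_1\le\ell_{g_F^{-1}}\}$. By \eqref{eq:inv}, $g_F$ maps this half-space onto $\{\ell_{g_F}\le\ell_1\}$.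
\end{proof}

Let $\Sigma=\bigcup_{\gamma\in\Gamma_D}\gamma\Sigma_0$. The group $\Gamma_D$ is finitely generated, hence countable, so the cone over $\Sigma$ lies in a countable union of linear subspaces of codimension two. In particular $\Sigma$ is null.

\begin{lemma}[generic segments]\label{lem:generic}
Let $y\in\mathcal{X}_n\setminus\Sigma$. Every nonempty open subset of $\mathcal{X}_n$ contains a point $z$ with $[y,z]\cap\Sigma=\emptyset$.
\end{lemma}

\begin{proof}
If $[y,z]$ meets $\Sigma$, then $(1-t)y+tz\in L$ for some $t>0$ and one of the countably many subspaces $L$, so $z$ lies in the span of $y$ and $L$, which has codimension at least one. The set of such $z$ is null.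
\end{proof}

\begin{lemma}[walking along a segment]\label{lem:walk}
Let $S\subset\Gamma_D$ be a subset such that $E_S=\bigcup_{\delta\in S}\delta D$ is closed. Let $\sigma$ be a segment disjoint from $\Sigma$ that meets $E_S$. Suppose that $\delta g_F\in S$ whenever $\delta\in S$ and $\sigma$ meets $\delta F^\circ$. Then $\sigma\subset E_S$.
\end{lemma}

\begin{proof}
The set $\sigma\cap E_S$ is nonempty and closed in the connected set $\sigma$. It is open in $\sigma$: a point $w\in\sigma\cap\delta D$ with $\delta\in S$ is not in $\delta\Sigma_0$, so by Lemma~\ref{lem:facets}(3) it lies in $\delta\operatorname{int}D$ or in some $\delta F^\circ$, and in the second case $\delta D\cup\delta g_FD\subset E_S$ is a neighborhood of $w$ by Lemma~\ref{lem:cross}.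
\end{proof}

Three simple observations about groups complete the preparations.

\begin{lemma}\label{lem:sep}
\begin{enumerate}
\item[(1)] Let $\Lambda<\operatorname{Isom}(\mathcal{X}_n)$ be a group with $\lambda\operatorname{int}D\cap\operatorname{int}D=\emptyset$ for $\lambda\ne1$. Then for each $R$ only finitely many $\lambda\in\Lambda$ satisfy $d(X,\lambda X)\le R$. In particular $\Lambda$ is countable.
\item[(2)] Let $\Gamma'<SL(n,\mathbb{R})$ be a group with $\gamma\operatorname{int}D\cap\operatorname{int}D=\emptyset$ for $\gamma\in\Gamma'\setminus Z$. Then $\Gamma'$ is discrete, and for each $R$ only finitely many $\gamma\in\Gamma'$ satisfy $d(X,\gamma.X)\le R$.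
\item[(3)] If the tiles cover $\mathcal{X}_n$, every nonempty open set meets $\gamma\operatorname{int}D$ for some $\gamma\in\Gamma_D$.
\end{enumerate}
\end{lemma}

\begin{proof}
(1) Let $B(X,r_0)\subset\operatorname{int}D$. For $\lambda\ne\mu$ in $\Lambda$ the point $\mu^{-1}\lambda X$ is not in $\operatorname{int}D$, so $d(\lambda X,\mu X)\ge r_0$. The compact ball $\overline{B(X,R)}$ is covered by finitely many balls of radius $r_0/2$, each containing $\lambda X$ for at most one $\lambda$.

(2) The open neighborhood $\{\gamma:\gamma.X\in\operatorname{int}D\}$ of $1$ in $SL(n,\mathbb{R})$ meets $\Gamma'$ in a subset of the finite set $Z$, so $1$ is isolated in $\Gamma'$. The second claim is (1) for the image of $\Gamma'$, as $Z$ is finite.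

(3) The boundary of a tile lies in finitely many hyperplanes, so the union of the countably many boundaries is null.
\end{proof}

\begin{lemma}\label{lem:lower}
Equivalent points of $D$ lie in the same $\Gamma_D$-orbit, and $d_M(q(y),q(y'))\ge\bar d(\Gamma_Dy,\Gamma_Dy')$ for $y,y'\in D$.
\end{lemma}

\begin{proof}
Paired points differ by some $g_F$, which gives the first claim. Let $c_0,\dots,c_k$ be a chain from $q(y)$ to $q(y')$. Choose $\gamma_0,\dots,\gamma_k\in\Gamma_D$ successively so that $\gamma_0c_0$ starts at $y$ and $\gamma_{i+1}c_{i+1}$ starts where $\gamma_ic_i$ ends. The concatenation is a path in $\mathcal{X}_n$ of the same length as the chain, from $y$ to a point of $\Gamma_Dy'$.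
\end{proof}

\section{Extending the quotient map to $\mathcal{X}_n$}\label{sec:develop}

In this section and the next, $D$ satisfies the tiling condition, and chart means chart of the atlas. If the theorem is true, then $q$ is the restriction of the projection $\mathcal{X}_n\to\mathcal{X}_n/\Gamma_D=M$. We construct this projection before knowing anything about $\Gamma_D$, by a process like analytic continuation. The maps to be continued are those that look locally like charts.

\begin{definition}
Let $W\subset\mathcal{X}_n$ be open. A map $\psi:W\to M$ is \emph{admissible} if every point of $W$ has a neighborhood on which $\psi=\varphi\circ h$ for a chart $\varphi$ and some $h\in\operatorname{Isom}(\mathcal{X}_n)$.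
\end{definition}

Charts are admissible, and if $\psi$ is admissible and $h$ is an isometry, then $\psi\circ h$ is admissible on $h^{-1}W$. A chart satisfies $d_M(\varphi(y),\varphi(z))=\min_gd(y,gz)\le d(y,z)$. So admissible maps are locally $1$-Lipschitz, and on a geodesically convex set they are $1$-Lipschitz, as one sees by cutting a geodesic into short pieces.

\begin{lemma}[comparison]\label{lem:E1}
If $\psi,\psi'$ are admissible and $\psi(x)=\psi'(x')$, there is $h\in\operatorname{Isom}(\mathcal{X}_n)$ with $hx=x'$ and $\psi'\circ h=\psi$ near $x$.
\end{lemma}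

\begin{proof}
Write $\psi=\varphi\circ k$ near $x$ and $\psi'=\varphi'\circ k'$ near $x'$. By (T2) there is an isometry $a$ with $akx=k'x'$ and $\varphi'\circ a=\varphi$ near $kx$. Put $h=k'^{-1}ak$.
\end{proof}

\begin{lemma}[unique continuation]\label{lem:E2}
Let $W$ be connected and let $\psi_1,\psi_2:W\to M$ be admissible. If they agree near one point, then $\psi_1=\psi_2$.
\end{lemma}

\begin{proof}
The set $A$ of points near which $\psi_1$ and $\psi_2$ agree is open and nonempty; we show that it is closed in $W$. Let $x\in W$ be a limit of points of $A$. Since $d_M$ is a metric, continuity gives $\psi_1(x)=\psi_2(x)$. By Lemma~\ref{lem:E1}, $\psi_1=\psi_2\circ h$ near $x$ for an isometry $h$ fixing $x$. Write $\psi_2=\varphi\circ k$ near $x$, where the chart $\varphi$ has group $G$. On a neighborhood $U$ of $x$ we then have $\psi_1=\varphi\circ kh$ and $\psi_2=\varphi\circ k$. The set $O=U\cap A$ contains a nonempty open set, and for $y\in O$ we have $\varphi(khy)=\varphi(ky)$, that is, $khy\in Gky$. So $O$ is covered by the finitely many closed sets $\{y:khy=gky\}$, $g\in G$. One of them has nonempty interior, and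 (R2) gives $kh=gk$. Then $\psi_1=\varphi\circ gk=\varphi\circ k=\psi_2$ on $U$, and $x\in A$.
\end{proof}

The continuation of a germ along a geodesic could stop if the image ran into a missing point of $M$, as it does in Example~\ref{ex:strip} on reaching the imaginary axis. Completeness excludes this.

\begin{lemma}[extension]\label{lem:E3}
Let $\psi_0$ be admissible on a neighborhood of $x_0$. There is an admissible map $\mathcal{X}_n\to M$ that agrees with $\psi_0$ near $x_0$.
\end{lemma}

\begin{proof}
Let $R\in(0,\infty]$ be the supremum of the $\rho$ for which some admissible map on $B(x_0,\rho)$ agrees with $\psi_0$ near $x_0$. By Lemma~\ref{lem:E2} these maps are restrictions of one another, so they define an admissible map $\psi$ on $B(x_0,R)$, which is $1$-Lipschitz. Suppose $R<\infty$.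

\emph{Extension near one point of the sphere.} Let $d(x_0,y)=R$. As $y'\to y$ along the geodesic from $x_0$ to $y$, the points $\psi(y')$ satisfy the Cauchy condition. Since $M$ is complete, they converge to some $p\in M$, and $d_M(\psi(y'),p)\le d(y',y)$. By (T1) there is a chart $\varphi:B(x,r)\to B_M(p,r)$ centered at $p$. Fix $y'$ on the geodesic with $0<d(y',y)<r/4$. Then $\psi(y')=\varphi(z)$ for some $z$, and $d(z,x)=d_M(\psi(y'),p)<r/4$ because the group of the chart fixes $x$. By Lemma~\ref{lem:E1} there is an isometry $h$ with $hy'=z$ and $\varphi\circ h=\psi$ near $y'$. The map $\varphi\circ h$ is defined on $h^{-1}B(x,r)\supset h^{-1}B(z,3r/4)=B(y',3r/4)$, which contains $B_y=B(y,r/2)$. Let $\psi_y$ be its restriction to $B_y$. The set $B(x_0,R)\cap B_y$ is geodesically convex and contains $y'$, so $\psi_y=\psi$ on it by Lemma~\ref{lem:E2}.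

\emph{The local extensions agree.} Suppose $B_{y_1}\cap B_{y_2}\ne\emptyset$. Then $d(y_1,y_2)$ is less than the sum of the two radii, so some point $w$ of the geodesic from $y_1$ to $y_2$ lies in both balls. This geodesic lies in the convex set $\overline{B(x_0,R)}$, so the open set $B_{y_1}\cap B_{y_2}\ni w$ meets $B(x_0,R)$. There $\psi_{y_1}=\psi=\psi_{y_2}$, and $B_{y_1}\cap B_{y_2}$ is convex, so $\psi_{y_1}=\psi_{y_2}$ on it by Lemma~\ref{lem:E2}.

Hence $\psi$ extends admissibly to $B(x_0,R)\cup\bigcup_yB_y$. This open set contains the compact ball $\overline{B(x_0,R)}$, hence a ball $B(x_0,R')$ with $R'>R$, contrary to the choice of $R$.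
\end{proof}

The germ to be extended is that of $q$ at $X$. The atlas is given abstractly, linked to $D$ only through the metric $d_M$, so it has to be proved that $q$ is compatible with it.

\begin{lemma}\label{lem:E4}
The map $q|_{\operatorname{int}D}$ is admissible.
\end{lemma}

\begin{proof}
Let $y\in\operatorname{int}D$ and $B(y,3r)\subset\operatorname{int}D$.

\emph{Near $y$, the map $q$ is an isometry onto a ball.} Consider a chain of length less than $2r$ starting at $q(a)$ with $a\in B(y,r)$. By Lemma~\ref{lem:facets}(4) its first path starts at $a$. That path ends in $B(y,3r)$, so the next path starts at the same point, and so on: the chain is a single path in $\mathcal{X}_n$ starting at $a$. For $a,a'\in B(y,r)$ the geodesic from $a$ to $a'$ lies in $D$, so $d_M(q(a),q(a'))\le d(a,a')<2r$, and chains from $q(a)$ to $q(a')$ of length less than $2r$ are paths from $a$ to $a'$. So $d_M(q(a),q(a'))=d(a,a')$. For $r'\le r$, a point at $d_M$-distance less than $r'$ from $q(y)$ is the image of the end of a path of length less than $r'$ from $y$. So $q$ maps $B(y,r')$ isometrically onto $B_M(q(y),r')$.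

\emph{The local group is trivial.} Let $\varphi:B(x,r_1)\to M$ be a chart centered at $q(y)$ with group $G$, and $r'=\min(r,r_1)$. We obtain an isometry $j:B(y,r')\to B(x,r')/G$ with $j(y)=\{x\}$. For a point $w\in\mathcal{X}_n$ let $\sigma_w(\exp_wv)=\exp_w(-v)$; this is a bijection of each ball centered at $w$. By (R1), if $d(z,w)=d(w,z')=\rho$, then $d(z,z')=2\rho$ exactly when $z'=\sigma_w(z)$. Let $z\in B(x,r')$, $\rho=d(z,x)$, $a=j^{-1}(Gz)$, and choose $z'$ with $Gz'=j(\sigma_y(a))$. Then $d(x,gz')=\rho$ for all $g\in G$ and $\min_gd(z,gz')=d(a,\sigma_y(a))=2\rho$. By the triangle inequality through $x$, $d(z,gz')=2\rho$ for every $g$, so $gz'=\sigma_x(z)$ for every $g$. Thus $G$ fixes $\sigma_x(z)$. As $z$ was arbitrary, $G$ fixes $B(x,r')$ pointwise, and $G=1$ by (R2).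

\emph{Conclusion.} Now $j=\varphi^{-1}\circ q:B(y,r')\to B(x,r')$ is a distance-preserving bijection. The balls are convex, so $d$ is their Riemannian distance, and $j$ is a Riemannian isometry by (R3). By (R4) it extends to $k\in\operatorname{Isom}(\mathcal{X}_n)$, and $q=\varphi\circ k$ near $y$.
\end{proof}

\begin{proposition}\label{prop:pi}
There is an admissible, $1$-Lipschitz map $\pi:\mathcal{X}_n\to M$ with $\pi|_D=q$.
\end{proposition}

\begin{proof}
Lemmas~\ref{lem:E3} and~\ref{lem:E4} give an admissible $\pi$ equal to $q$ near $X$. By Lemma~\ref{lem:E2}, $\pi=q$ on the connected set $\operatorname{int}D$. Both maps are continuous on $D$, the closure of $\operatorname{int}D$, so they agree on $D$.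
\end{proof}

\section{The symmetry group of $\pi$}\label{sec:deck}

Let $\Lambda=\{\lambda\in\operatorname{Isom}(\mathcal{X}_n):\pi\circ\lambda=\pi\}$. We first show that $D$ is a fundamental domain for $\Lambda$, and then that $\Lambda=\bar\Gamma_D$.

\begin{lemma}\label{lem:Lambda}
\begin{enumerate}
\item[(1)] $\Lambda$ acts transitively on each fiber of $\pi$.
\item[(2)] The sets $\lambda D$ $(\lambda\in\Lambda)$ cover $\mathcal{X}_n$.
\item[(3)] If $\lambda\in\Lambda$ and $\lambda\operatorname{int}D\cap\operatorname{int}D\ne\emptyset$, then $\lambda=1$. Hence $\Lambda$ is countable.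
\item[(4)] Each compact set meets $\lambda D$ for only finitely many $\lambda\in\Lambda$.
\end{enumerate}
\end{lemma}

\begin{proof}
(1) If $\pi(x)=\pi(y)$, Lemma~\ref{lem:E1} gives an isometry $h$ with $hx=y$ and $\pi\circ h=\pi$ near $x$, and Lemma~\ref{lem:E2} gives $\pi\circ h=\pi$.

(2) For $y\in\mathcal{X}_n$ we have $\pi(y)\in M=q(D)=\pi(D)$; apply (1).

(3) On the nonempty open set $\{y\in\operatorname{int}D:\lambda y\in\operatorname{int}D\}$ we have $q(\lambda y)=\pi(\lambda y)=\pi(y)=q(y)$, so $\lambda y=y$ by Lemma~\ref{lem:facets}(4), and $\lambda=1$ by (R2). Countability follows from Lemma~\ref{lem:sep}(1).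

(4) The tiles may be unbounded, so we use $f$ once more. Let $K$ be compact, $R=\max_Kf_M\circ\pi$, and $y\in K\cap\lambda D$. Then $\lambda^{-1}y\in D$ and $f(\lambda^{-1}y)=f_M(\pi(\lambda^{-1}y))=f_M(\pi(y))\le R$. By Lemma~\ref{lem:est}(2), $d(\lambda X,y)=d(X,\lambda^{-1}y)\le\beta R$. So $d(X,\lambda X)\le\beta R+\max_Kd(X,\cdot)$, and Lemma~\ref{lem:sep}(1) applies.
\end{proof}

The gluing tells us that $\pi\circ g_F=\pi$ on the facet $F'$, which is only a hypersurface, while unique continuation needs an open set. An isometry that fixes a piece of a hypersurface pointwise is the identity or a reflection, and reflections do exist for $n=2$. The next proof rules the reflection out by a side count and by orientation.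

\begin{lemma}\label{lem:gF}
$\bar g_F\in\Lambda$ for every facet $F$.
\end{lemma}

\begin{proof}
Write $g=g_F$. For $y\in F'^\circ$ the points $g.y\in F$ and $y$ are paired, so $\pi(g.y)=q(g.y)=q(y)=\pi(y)$, and $g.y=\lambda y$ for some $\lambda\in\Lambda$. Thus the manifold $F'^\circ$ is the union of the countably many closed sets $\{y:g.y=\lambda y\}$. By the Baire category theorem, for one $\lambda\in\Lambda$ this set contains a nonempty relatively open subset $O$ of $F'^\circ$. The isometry $\rho=\bar g^{-1}\lambda$ fixes $O$ pointwise. Fix $y\in O$.

Let $b=\ell_{g^{-1}}-\ell_1$, the nonzero linear function that vanishes on $F'$. Since $b(y)=0$ and $\operatorname{Sym}_n(\mathbb{R})=T_y\mathcal{X}_n\oplus\mathbb{R}y$, the restriction of $b$ to $T_y\mathcal{X}_n$ is nonzero. So $F'^\circ$ is a smooth hypersurface near $y$ with tangent space $T=\ker b\cap T_y\mathcal{X}_n$. Let $v$ be the unit normal to $T$ with $b(v)>0$. The differential $d\rho_y$ is orthogonal and is the identity on $T$, so $d\rho_y(v)=\pm v$. If $d\rho_y(v)=v$, then $\rho=1$ by (R2) and $\bar g=\lambda\in\Lambda$.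

Suppose $d\rho_y(v)=-v$. For small $t>0$ let $y_t=\exp_y(tv)$. Then $b(y_t)>0$, and the other inequalities defining $D$ are strict near $y$, so $y_t\in\operatorname{int}D$. On the other hand $\rho y_t=\exp_y(-tv)$ satisfies $\ell_{g^{-1}}<\ell_1$. By \eqref{eq:inv}, $\lambda y_t=g.(\rho y_t)$ satisfies $\ell_1<\ell_g$, and it is close to $g.y\in F^\circ$, where the remaining inequalities are strict. So $\lambda y_t\in\operatorname{int}D$, and $\lambda=1$ by Lemma~\ref{lem:Lambda}(3). Then $\bar g=\rho^{-1}$ fixes $y$ and its differential there has determinant $-1$. But the stabilizer of $y$ in $SL(n,\mathbb{R})$ is conjugate to the connected group $SO(n)$, and the determinant of the differential at $y$ is a continuous function on it with values $\pm1$, equal to $1$ at the identity. This is a contradiction.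
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Completeness was proved in Section~\ref{sec:complete}. By Lemma~\ref{lem:gF}, $\bar\Gamma_D\le\Lambda$. So Lemma~\ref{lem:Lambda}(3),(4) and the finiteness of $Z$ show that $\gamma\operatorname{int}D\cap\operatorname{int}D=\emptyset$ for $\gamma\in\Gamma_D\setminus Z$ and that each compact set meets $\gamma D$ for finitely many $\gamma\in\Gamma_D$. By Lemma~\ref{lem:sep}(2), $\Gamma_D$ is discrete.

The union $E$ of the tiles is closed, as a locally finite union of closed sets. Fix $y\in\operatorname{int}D\setminus\Sigma$, which is possible because $\Sigma$ is null. By Lemma~\ref{lem:generic} the points $z$ with $[y,z]\cap\Sigma=\emptyset$ are dense, and by Lemma~\ref{lem:walk} with $S=\Gamma_D$ they lie in $E$. So $E=\mathcal{X}_n$, and $D$ is a locally finite fundamental domain for $\Gamma_D$.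

Let $\lambda\in\Lambda$. By Lemma~\ref{lem:sep}(3), $\lambda\operatorname{int}D$ meets some $\gamma\operatorname{int}D$ with $\gamma\in\Gamma_D$, so $\bar\gamma^{-1}\lambda=1$ by Lemma~\ref{lem:Lambda}(3). Hence $\Lambda=\bar\Gamma_D$. The map $\pi$ is onto and its fibers are the $\Gamma_D$-orbits, so it induces a bijection $\mathcal{X}_n/\Gamma_D\to M$. Since $\pi$ is $1$-Lipschitz and $\Gamma_D$-invariant, $d_M(\pi(y),\pi(y'))\le\bar d(\Gamma_Dy,\Gamma_Dy')$. Every orbit meets $D$, and Lemma~\ref{lem:lower} gives the reverse inequality.
\end{proof}

\section{The converse}\label{sec:converse}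

We prove Theorem~\ref{thm:converse} through (a)$\Rightarrow$(c)$\Rightarrow$(b)$\Rightarrow$(a). One lemma serves both (c)$\Rightarrow$(b) and (iii)$\Rightarrow$(i).

\begin{lemma}\label{lem:DSgroup}
Let $\Gamma'<SL(n,\mathbb{R})$ be a subgroup and $D'=DS(X,\Gamma')$. If $X\in\operatorname{int}D'$ and $\operatorname{Stab}_{\Gamma'}(X)\subset Z$, then $D'$ is a locally finite fundamental domain for $\Gamma'$.
\end{lemma}

\begin{proof}
By \eqref{eq:inv}, $\gamma D'=\{\ell_\gamma\le\ell_\delta\ \text{for all }\delta\in\Gamma'\}$ for $\gamma\in\Gamma'$. On $D'\cap\gamma D'$ we have $\ell_1=\ell_\gamma$. If the interiors meet, these linear functions agree on an open cone, so $X^{-1}=(\gamma.X)^{-1}$ and $\gamma\in Z$. The proof of Lemma~\ref{lem:sep}(1),(2) uses about $D$ only that $X\in\operatorname{int}D$, so for each $R$ only finitely many $\gamma\in\Gamma'$ satisfy $d(X,\gamma.X)\le R$.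

Let $K$ be compact and $R=\max_Kf$. If $y\in K$ and $\ell_\gamma(y)\le\ell_1(y)$, then $d(\gamma.X,y)\le\beta\log s(\gamma.X,y)\le\beta R$ by Lemma~\ref{lem:est}(2). So only finitely many $\gamma$ satisfy $\ell_\gamma(y)\le\ell_1(y)$ for some $y\in K$. This gives local finiteness, because $\ell_\gamma\le\ell_1$ on $\gamma D'$. With $K=\{y\}$ it shows that $\gamma\mapsto\ell_\gamma(y)$ attains its minimum, and $y\in\gamma D'$ for a minimizing $\gamma$.
\end{proof}

\subsection{From the tiling condition to the full Dirichlet--Selberg domain}

Assume (a). By Theorem~\ref{thm:main}, (b) holds, and $\pi$ is $\Gamma_D$-invariant. If $\gamma\in\Gamma_D$ fixes $X\in\operatorname{int}D$, then $\gamma\in Z$. By Lemma~\ref{lem:facets}(1), $DS(X,\Gamma_D)\subset\bigcap_F\{\ell_1\le\ell_{g_F}\}=D$. It remains to show that $\ell_1\le\ell_\gamma$ on $D$ for every $\gamma\in\Gamma_D$, although only the inequalities for neighboring tiles are known. The idea is that the functions $\ell_\gamma$ on the tiles $\gamma D$ fit together to one function which bends downward across every facet; such a function is concave along generic segments and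 so lies below each of its linear pieces.

Define $U:P\to\mathbb{R}$ by $U(Y)=(\det Y)^{1/n}\exp f_M(\pi(\nu(Y)))$. It is homogeneous of degree one. For $\gamma\in\Gamma_D$ and $Y\in\gamma D$,
\[
U(Y)=\exp f_M(q(\gamma^{-1}.Y))=\ell_1(\gamma^{-1}.Y)=\ell_\gamma(Y),
\]
so $U=\ell_\gamma$ on the cone $\nu^{-1}(\gamma D)$. Let $y\in\operatorname{int}D\setminus\Sigma$ and $\gamma\in\Gamma_D$. By Lemma~\ref{lem:generic} there is $z\in\gamma\operatorname{int}D$ with $[y,z]\cap\Sigma=\emptyset$. Put $c(t)=(1-t)y+tz\in P$. For $t_0\in[0,1]$ the point $\nu(c(t_0))$ lies in a tile $\delta D$, either in its interior or in some $\delta F^\circ$. In the first case $U\circ c=\ell_\delta\circ c$ near $t_0$. In the second case Lemma~\ref{lem:cross} shows that near this point $U=\ell_\delta$ where $\ell_\delta\le\ell_{\delta g_F}$ and $U=\ell_{\delta g_F}$ where $\ell_{\delta g_F}\le\ell_\delta$, so $U\circ c=\min(\ell_\delta\circ c,\ell_{\delta g_F}\circ c)$ near $t_0$. Thus $U\circ c$ is concave near each point of $[0,1]$, hence concave on $[0,1]$, and so is $\eta=U\circ c-\ell_\gamma\circ c$. For small $\varepsilon>0$ we have $\eta=0$ on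 $[1-\varepsilon,1]$, so $0=\eta(1-\varepsilon)\ge\varepsilon\,\eta(0)+(1-\varepsilon)\eta(1)=\varepsilon\,\eta(0)$. This says $\ell_1(y)=U(y)\le\ell_\gamma(y)$. Since $\operatorname{int}D\setminus\Sigma$ is dense in $D$, we get $D\subset DS(X,\Gamma_D)$, and (c) holds.

The implication (c)$\Rightarrow$(b) is Lemma~\ref{lem:DSgroup} with $\Gamma'=\Gamma_D$, since $X\in\operatorname{int}D$.

\subsection{From the fundamental domain to the tiling condition}

Assume (b). We show that $M$ is isometric to $\mathcal{X}_n/\Gamma_D$ and that this quotient has an atlas. The first point is that the relation $\sim$, generated by facet pairings only, identifies all points of $D$ in one orbit.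

\begin{lemma}\label{lem:orbit}
Assume \textup{(b)}. If $x\in D$, $\gamma\in\Gamma_D$ and $\gamma^{-1}.x\in D$, then $\gamma^{-1}.x\sim x$.
\end{lemma}

\begin{proof}
A compact neighborhood of $x$ meets finitely many tiles, each closed with finitely many closed facets. So there is an open neighborhood of $x$ that meets no facet of a tile unless that facet contains $x$. Inside it choose an open neighborhood $W$ of $x$ that contains the segment between any two of its points, namely the image under $\nu$ of a small Euclidean ball in $P$ centered at $x$. Let
\[
S=\{\delta\in\Gamma_D:\ x\in\delta D\ \text{and}\ \delta^{-1}.x\sim x\}.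
\]
This set is finite, so $E_S$ is closed, and $1\in S$. As $x$ lies in the closures of $\operatorname{int}D$ and of $\gamma\operatorname{int}D$, we can choose $y\in(W\cap\operatorname{int}D)\setminus\Sigma$ and, by Lemma~\ref{lem:generic}, $z\in W\cap\gamma\operatorname{int}D$ with $[y,z]\cap\Sigma=\emptyset$. Suppose $\delta\in S$ and $[y,z]\subset W$ meets $\delta F^\circ$. Then $x\in\delta F$ by the choice of $W$, so $\delta^{-1}.x\in F$ is paired with $(\delta g_F)^{-1}.x\in F'\subset D$, and $\delta g_F\in S$. By Lemma~\ref{lem:walk}, $z\in\delta D$ for some $\delta\in S$. The open set $\gamma\operatorname{int}D$ contains the point $z$ of the closure of $\delta\operatorname{int}D$, so it meets $\delta\operatorname{int}D$. Hence $\delta^{-1}\gamma\in Z$ and $\gamma^{-1}.x=\delta^{-1}.x\sim x$.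
\end{proof}

By Lemmas~\ref{lem:lower} and~\ref{lem:orbit}, two points of $D$ are equivalent if and only if they lie in one $\Gamma_D$-orbit, and every orbit meets $D$. So we identify $M$ with $\mathcal{X}_n/\Gamma_D$ as a set, and let $\pi:\mathcal{X}_n\to M$ now denote the projection.

\emph{The distances agree.} Lemma~\ref{lem:lower} gives $d_M\ge\bar d$. For the reverse inequality one would cut a geodesic into pieces lying in single tiles; since tiles are convex for segments and not for geodesics, we first replace the geodesic by a polygon. Let $y,y'\in D$, $\gamma\in\Gamma_D$, and let $\sigma:[0,1]\to\mathcal{X}_n\subset P$ be the geodesic from $y$ to $\gamma.y'$. Let $\sigma_k:[0,1]\to P$ agree with $\sigma$ at the points $j/k$ and be affine in between. On each interval $\dot\sigma_k$ is the average of $\dot\sigma$ over that interval, so $\sigma_k\to\sigma$ and $\dot\sigma_k\to\dot\sigma$ uniformly. The length of $\nu\circ\sigma_k$ is $\int_0^1\Phi(\sigma_k,\dot\sigma_k)\,dt$, where $\Phi(A,V)$ is the Riemannian norm of $d\nu_A(V)$, a continuous function on $P\times\operatorname{Sym}_n(\mathbb{R})$. So these lengths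 converge to the length $d(y,\gamma.y')$ of $\nu\circ\sigma=\sigma$. Each edge of the polygon $\nu\circ\sigma_k$ is a segment; it is covered by finitely many tiles, each of which meets it in a closed subsegment. Cut the edge at all endpoints of these subsegments. An inner point of a piece lies in one of the subsegments, which then contains the whole piece. So the polygon is a concatenation of finitely many segments $c_i\subset\delta_iD$. The paths $\delta_i^{-1}c_i$ lie in $D$. The end of each and the start of the next lie in one orbit, as do the first starting point and $y$, and the last endpoint and $y'$. They form a chain from $q(y)$ to $q(y')$ of the same length as the polygon. Letting $k\to\infty$ and taking the infimum over $\gamma$ gives $d_M\le\bar d$.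

\emph{The atlas.} By Lemma~\ref{lem:sep}(2) and the triangle inequality, for all $y,y'$ and $R$ only finitely many $\gamma\in\Gamma_D$ satisfy $d(y,\gamma.y')\le R$. Hence the infimum defining $\bar d$ is attained, and $\bar d=d_M$ is a metric. Also, for $x\in\mathcal{X}_n$ the stabilizer $G$ of $x$ in $\bar\Gamma_D$ is finite, and there is $r>0$ with $d(x,\lambda x)\ge4r$ for $\lambda\in\bar\Gamma_D\setminus G$. For such $\lambda$ and $y,z\in B(x,r)$,
\[
d(y,\lambda z)\ge d(x,\lambda x)-d(x,y)-d(\lambda x,\lambda z)>2r>d(y,z),
\]
so $\bar d(\pi(y),\pi(z))=\min_{g\in G}d(y,gz)$. A point of $M$ at distance less than $r$ from $\pi(x)$ has a representative in $B(x,r)$. So $\pi|_{B(x,r)}$ is a chart centered at $\pi(x)$, which gives (T1). If $\pi(y)=\pi(y')$, then $y'=\lambda y$ with $\lambda\in\bar\Gamma_D$ and $\pi\circ\lambda=\pi$, which gives (T2). Thus (a) holds.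

\subsection{The group $\Gamma$}

Assume (a)--(c). Since $g_F\in\Gamma_l$, we have $\Gamma_D\le\Gamma$.

(i)$\Rightarrow$(ii). Let $\gamma\in\Gamma$. By (b) and Lemma~\ref{lem:sep}(3), $\gamma\operatorname{int}D$ meets $\delta\operatorname{int}D$ for some $\delta\in\Gamma_D$. Then $\delta^{-1}\gamma\in\Gamma$ lies in $Z$ by (i), so $\gamma\in Z\Gamma_D$.

(ii)$\Rightarrow$(iii). As $Z$ is central, $Z\Gamma_D$ is a group, so $\Gamma_D\le\Gamma\le Z\Gamma_D$. As $Z$ acts trivially, $\Gamma$ and $\Gamma_D$ have the same orbit of $X$, and $DS(X,\Gamma)=DS(X,\Gamma_D)=D$ by (c). If $\gamma=\zeta\delta$ with $\zeta\in Z$, $\delta\in\Gamma_D$ fixes $X$, then $\delta$ fixes $X$, so $\delta\in Z$ by (c) and $\gamma\in Z$.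

(iii)$\Rightarrow$(i). This is Lemma~\ref{lem:DSgroup} with $\Gamma'=\Gamma$.

This completes the proof of Theorem~\ref{thm:converse}.

\begin{thebibliography}{9}

\bibitem{Du} Yukun Du, \emph{Busemann-Selberg Functions and Completeness for Dirichlet-Selberg domains in $SL(n,\mathbb{R})/SO(n,\mathbb{R})$}, arXiv:2412.06987 (2024).

\bibitem{KN} Kobayashi and Nomizu, volume I.

\end{thebibliography}
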